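\title{Objects fixed by the second Adams operation and the non-abelian group of order $21$}

\begin{abstract}
Let $X$ be a generating object of a semisimple pre-Tannakian category over an algebraically closed field of characteristic different from $2$ and $3$. Suppose that the class of $X$ is fixed by the second Adams operation and that $X$ and $\bigwedge^2X$ are simple. We show that $\dim X\in\{-1,3\}$, and that $X$ is a summand of $\mathbf S_{(2,1)}X$ exactly when the category is $\operatorname{Rep}(\mu_7\rtimes\mathbb Z/3)$ and $X$ is a three-dimensional irreducible representation. In particular $\bigwedge^4X=0$ in that case, which answers a question of Snowden and Snyder in the negative. The proof studies the commutative multiplication and comultiplication that $X$ carries. In dimension $-1$ they satisfy the relations of a total order, and in dimension $3$ they lead to a fiber functor.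
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $k$ be an algebraically closed field of characteristic different from $2$ and $3$, and let $\mathcal C$ be a semisimple pre-Tannakian category over $k$. The definition is recalled in Section~\ref{sec:conv}. The basic example is the category $\operatorname{Rep}G$ of finite-dimensional representations of a finite group whose order is invertible in $k$, but $\mathcal C$ is not assumed to have a functor to vector spaces, and the dimension $\dim X\in k$ of an object need not come from a natural number. The second Adams operation is the ring endomorphism $\psi^2$ of the Grothendieck ring $\mathrm K(\mathcal C)$ given by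
\[
\psi^2([X])=[\mathrm{Sym}^2X]-[{\textstyle\bigwedge}^2X].
\]
For a complex representation $X$ of a finite group, with character $\chi$, the character of $\psi^2([X])$ at $g$ is the trace of $g\otimes g$ composed with the flip, which is $\chi(g^2)$. So $[X]$ is fixed by $\psi^2$ when its character is invariant under squaring. In general, $[X]$ is fixed when $\mathrm{Sym}^2X\cong X\oplus\bigwedge^2X$.

This equation alone has many solutions, and it does not restrict $d=\dim X$, since $\frac{d(d+1)}2=d+\frac{d(d-1)}2$ for every $d$. For instance, let a group $G$ of odd order act on a finite set $S$. No element of $G$ exchanges two points, so we can choose a $G$-stable set $\theta\subset S\times S$ that contains exactly one of $(a,b)$, $(b,a)$ for each $a\neq b$. For the permutation representation $X=k[S]$ we get $\mathrm{Sym}^2X\cong k[S]\oplus k[\theta]$ and $\bigwedge^2X\cong k[\theta]$. These $X$ are not simple when $|S|>1$, and it is natural to ask for the solutions in which $X\otimes X$ is as small as the equation permits. For a generating object $X$ of $\mathcal C$, consider the following conditions,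 where $\mathbf S_{(2,1)}$ is the Schur functor of the partition $(2,1)$:
\begin{itemize}
\item[(i)] the class $[X]$ is fixed by $\psi^2$;
\item[(ii)] $X$ and $\bigwedge^2X$ are simple;
\item[(iii)] $X$ is not a summand of $\mathbf S_{(2,1)}X$.
\end{itemize}
We shall see that (i) and (ii) give $X$ a commutative multiplication $\mu\colon X\otimes X\to X$, unique up to a scalar. Condition (iii) says that the $S_3$-representation $\operatorname{Hom}(X^{\otimes3},X)$ has no two-dimensional irreducible constituent, and this forces $\mu$ to be associative.

Condition (iii) does not follow from the other two. Let $\mathbb H$ be the non-abelian group of order $21$, assume $\operatorname{char}k\ne7$, and let $V$ be induced from a nontrivial one-dimensional representation of the $7$-Sylow subgroup. Then $V$ satisfies (i) and (ii) but not (iii); see Section~\ref{sec:example}. Since $V$ is three-dimensional, $\bigwedge^4V=0$. The following question is posed by Snowden and Snyder~\cite{SS}.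

\begin{quote}
\emph{Let $\operatorname{char}k\neq2,3,5,7$. Is there a semisimple pre-Tannakian category over $k$ with a generating object $X$ that satisfies \textup{(i)} and \textup{(ii)}, fails \textup{(iii)}, and has $\bigwedge^4X\neq0$?}
\end{quote}

The answer is no.

\begin{theorem}\label{thm:A}
Let $\operatorname{char}k\neq2,3,5,7$, and let $X$ be a generating object of a semisimple pre-Tannakian category over $k$. If \textup{(i)} and \textup{(ii)} hold and \textup{(iii)} fails, then $\bigwedge^4X=0$.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $\operatorname{char}k\neq2,3$, and let $X$ be a generating object of a semisimple pre-Tannakian category $\mathcal C$ over $k$ that satisfies \textup{(i)} and \textup{(ii)}. Then $\dim X\in\{-1,3\}$, and the following are equivalent: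
\begin{itemize}
\item[(a)] condition \textup{(iii)} fails;
\item[(b)] $\bigwedge^2X\cong X^*$;
\item[(c)] $\dim X=3$;
\item[(d)] $\bigwedge^4X=0$;
\item[(e)] there is an equivalence of symmetric tensor categories $\mathcal C\simeq\operatorname{Rep}G$ taking $X$ to $V$, where $G=\mu_7\rtimes\mathbb Z/3$ with the faithful action and $V=\operatorname{Ind}_{\mu_7}^G\chi$ with $\chi\neq1$.
\end{itemize}
If $\operatorname{char}k\neq7$, then $G\cong\mathbb H$.
\end{theorem}

Thus, under (i) and (ii), condition (iii) holds if and only if $\bigwedge^4X\neq0$, and the example above is the only exception to (iii), with $\mathbb H$ replaced by the group scheme $\mu_7\rtimes\mathbb Z/3$ in characteristic $7$. Theorem~\ref{thm:A} is contained in Theorem~\ref{thm:B}, but it has a shorter proof that avoids Tannakian reconstruction, and we give it separately.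

\subsection*{Outline of the proof}
Counting multiplicities (Section~\ref{sec:square}) gives $X\otimes X^*\cong\mathbf 1\oplus X\oplus X^*\oplus B\oplus B'$ with five distinct simple summands, and shows that if (iii) fails then $\bigwedge^2X$ is one of $X^*,B,B'$. Trace computations (Section~\ref{sec:constants}) show that $B'\cong B^*$ and determine $\dim B$. If $\bigwedge^2X\cong X^*$, then $d=3$, as in the example. If $\bigwedge^2X$ is $B$ or $B^*$, then $d=-1$ and $\dim\bigwedge^4X=\binom{-1}4=1$. This second case would answer the question positively, and neither dimensions nor traces exclude it, so at this point one might well expect a new example. Excluding it is the heart of the paper (Section~\ref{sec:order}). When $d=-1$, the multiplication $\mu$ and a comultiplication $\delta$ on $X$ produce operators $h_{ij}$ on $X^{\otimes3}$ that behave like the indicator functions of the sets $\{a_i\le a_j\}$ for a total order. The failure of (iii) provides a two-dimensional space on which they act, while the six orderings of three points force the dimension of that space to be divisible by $6$. Section~\ref{sec:three}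 treats $d=3$ and proves Theorem~\ref{thm:A}, and Section~\ref{sec:reconstruct} reconstructs the group.

\subsection*{The hypotheses}
Semisimplicity is used throughout, to recover objects from their classes and to know that simple objects have nonzero dimension. That $X$ generates $\mathcal C$ is used only to prove (b)$\Rightarrow$(e), and it is needed there: $V$ also satisfies (i), (ii) and (b) in $\operatorname{Rep}(G\times K)$, with $K$ acting trivially, for any finite group $K$ of order invertible in $k$. We need $6\in k^\times$ to define the Schur functors and to decompose representations of $S_3$. The assumption $\operatorname{char}k\ne5$ enters only in the short proof of Theorem~\ref{thm:A}, and $\operatorname{char}k\neq7$ only in the identification of $G$ with $\mathbb H$.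

\section{Conventions}\label{sec:conv}

Throughout, $k$ is algebraically closed and $\operatorname{char}k\neq2,3$. A \emph{pre-Tannakian category} over $k$ is a $k$-linear abelian rigid symmetric monoidal category with bilinear tensor product, in which objects have finite length, Hom spaces are finite-dimensional, and $\operatorname{End}(\mathbf 1)=k$. An object $X$ is \emph{generating} if every object is a subquotient of a finite sum of objects $X^{\otimes a}\otimes X^{*\otimes b}$; in a semisimple category, subquotients are summands. We suppress associativity and unit constraints and write $c_{Y,Z}$ for the symmetry. Let $\mathcal C$ be semisimple and pre-Tannakian.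

\subsection*{Multiplicities}
A simple object $S$ has $\operatorname{End}(S)=k$, and $\mathbf 1$ is simple. The multiplicity of $S$ in $M$ is $\dim\operatorname{Hom}(S,M)=\dim\operatorname{Hom}(M,S)$, and composition
\begin{equation}\label{eq:pairing}
\operatorname{Hom}(M,S)\times\operatorname{Hom}(S,M)\to\operatorname{End}(S)=k
\end{equation}
is a perfect pairing. The group $\mathrm K(\mathcal C)$ is free on the classes of simple objects, so $[M]=[N]$ implies $M\cong N$. Rigidity gives $\operatorname{Hom}(Y\otimes Z,W)\cong\operatorname{Hom}(Y,W\otimes Z^*)$.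

\subsection*{Traces}
For $F\colon Y\otimes Z\to Y'\otimes Z$, the \emph{partial trace} $\operatorname{tr}_ZF\colon Y\to Y'$ is obtained by tensoring $F$ with $Z^*$, precomposing with the coevaluation $\mathbf 1\to Z\otimes Z^*$ and postcomposing with the evaluation $Z\otimes Z^*\to\mathbf 1$. It satisfies $\operatorname{tr}_Z\bigl((f\otimes1)F(g\otimes1)\bigr)=f\,(\operatorname{tr}_ZF)\,g$, and $\operatorname{tr}_Z(c_{Z,Z})=1_Z$ by the zigzag identity. For $Y=Y'=\mathbf 1$ we get the trace $\operatorname{Tr}F\in k$, and $\dim Z=\operatorname{Tr}1_Z$. One has $\operatorname{Tr}(fg)=\operatorname{Tr}(gf)$, and $\operatorname{Tr}F=\operatorname{Tr}(\operatorname{tr}_ZF)$ when $Y=Y'$. Dimension is additive, multiplicative and invariant under duality, and the trace of an idempotent is the dimension of its image. A simple object $S$ has $\dim S\neq0$: the spaces $\operatorname{Hom}(\mathbf 1,S\otimes S^*)$ and $\operatorname{Hom}(S\otimes S^*,\mathbf 1)$ are lines, spanned by coevaluation and evaluation, and these pair to $\dim S$ under the perfect pairing \eqref{eq:pairing}. In particular, a tensor product of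 simple objects is nonzero.

\subsection*{Schur functors}
The group $S_n$ acts on $Y^{\otimes n}$; we let $\pi$ move slot $i$ to slot $\pi(i)$. Suppose $n!\in k^\times$, which holds for $n\le4$. For an idempotent $e\in k[S_n]$, the image $eY^{\otimes n}$ depends, up to isomorphism and additively, only on the module $k[S_n]e$. The trivial and sign representations give $\mathrm{Sym}^nY$ and $\bigwedge^nY$. The third irreducible representation of $S_3$ is $\mathrm{std}=\{c\in k^3:c_1+c_2+c_3=0\}$, and it gives $\mathbf S_{(2,1)}Y$. We use four facts.
\begin{itemize}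
\item[(S1)] For $S$ simple, the multiplicities of $\mathrm{triv},\mathrm{std},\mathrm{sgn}$ in $\operatorname{Hom}(S,Y^{\otimes3})$ are those of $S$ in $\mathrm{Sym}^3Y$, $\mathbf S_{(2,1)}Y$, $\bigwedge^3Y$, because $e\operatorname{Hom}(S,Y^{\otimes3})=\operatorname{Hom}(S,eY^{\otimes3})$. The same holds for $\operatorname{Hom}(Y^{\otimes3},S)$, which is the dual representation by \eqref{eq:pairing}.
\item[(S2)] $Y\otimes\mathrm{Sym}^2Y\cong\mathrm{Sym}^3Y\oplus\mathbf S_{(2,1)}Y$ and $Y\otimes\bigwedge^2Y\cong\bigwedge^3Y\oplus\mathbf S_{(2,1)}Y$, because $k[S_3]\frac{1\pm(23)}2$ is $\mathrm{triv}\oplus\mathrm{std}$, respectively $\mathrm{sgn}\oplus\mathrm{std}$. Also $\bigwedge^4Y$ is a summand of $\bigwedge^3Y\otimes Y$.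
\item[(S3)] Schur functors commute with duality, since the representations involved are self-dual. So each of (i), (ii), (iii) holds for $X$ if and only if it holds for $X^*$.
\item[(S4)] $\dim\bigwedge^nY=\binom dn$ for $d=\dim Y$, because a permutation with $r$ cycles has trace $d^r$ on $Y^{\otimes n}$ and $\sum_\pi\operatorname{sgn}(\pi)d^{r(\pi)}=d(d-1)\cdots(d-n+1)$.
\end{itemize}

\section{Two models}\label{sec:models}

The two values $d=3$ and $d=-1$ are governed by two different pictures. We work out both before the general argument.

\subsection{The group $\mu_7\rtimes\mathbb Z/3$}\label{sec:example}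

A representation of the group scheme $\mu_7$ is a $\mathbb Z/7$-graded vector space $W=\bigoplus_aW_a$, with $t\in\mu_7$ acting on $W_a$ by $t^a$. The automorphism group of $\mu_7$ is $(\mathbb Z/7)^\times$, whose only subgroup of order $3$ is $\{1,2,4\}$. So there is, up to isomorphism, one semidirect product $G=\mu_7\rtimes\mathbb Z/3$ with faithful action, and we choose the generator $g$ of $\mathbb Z/3$ with $g^{-1}tg=t^2$. If $\operatorname{char}k\neq7$, then $\mu_7$ is a constant group of order $7$ and $G\cong\mathbb H$. A representation of $G$ is a $\mathbb Z/7$-graded space $W$ with an operator $g$ such that $g^3=1$ and $gW_a=W_{2a}$.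

Multiplication by $2$ has the orbits $\{0\}$, $\{1,2,4\}$, $\{3,5,6\}$ on $\mathbb Z/7$. Let $V$ have basis $e_1,e_2,e_4$, with $e_a$ of weight $a$ and $ge_a=e_{2a}$. It is simple, since a subrepresentation is graded and $g$ permutes the weight lines transitively. If all weights of $W$ lie in $\{1,2,4\}$, then $W=W_1\oplus gW_1\oplus g^2W_1$ is a sum of $\dim W_1$ copies of $V$. In the same way, if all weights lie in $\{3,5,6\}$, then $W$ is a sum of copies of $V^*$. On $W_0$ the operator $g$ is diagonalizable because $3\in k^\times$. Hence $\operatorname{Rep}G$ is semisimple, its simple objects are $V$, $V^*$ and three characters of weight $0$, and the multiplicities of $V$ and $V^*$ can be read off from the weights. For $\chi\neq1$, the weights of $\operatorname{Ind}_{\mu_7}^G\chi$ form the orbit of $\chi$, so this representation is $V$ or $V^*$. The automorphism of $G$ that inverts $\mu_7$ and fixes $g$ exchanges the two, so the pair in Theorem~\ref{thm:B}(e) does not depend on $\chi$.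

\begin{proposition}\label{prop:example}
The object $V$ generates $\operatorname{Rep}G$, satisfies \textup{(i)} and \textup{(ii)}, and fails \textup{(iii)}. Moreover $\dim V=3$ and $\bigwedge^4V=0$.
\end{proposition}

\begin{proof}
The last sentence holds because $V$ is a three-dimensional vector space. The weights of $\bigwedge^2V$ are $1+2=3$, $1+4=5$, $2+4=6$, so $\bigwedge^2V\cong V^*$ is simple. The weights of $\mathrm{Sym}^2V$ are these together with $2,4,8=1$, so $\mathrm{Sym}^2V\cong V\oplus\bigwedge^2V$. The differences $a-b$ with $a\neq b$ in $\{1,2,4\}$ are $6,4,1,5,3,2$, so $V\otimes V^*$ contains $V$ and $V^*$ once each. Its weight-$0$ part has the basis $e_a\otimes e_a^*$, which $g$ permutes cyclically, so it is the sum of the three characters. Thus every simple object occurs in $V\otimes V^*$, and $V$ is generating. Finally $V$ occurs in $V\otimes V^*\cong V\otimes\bigwedge^2V\cong\bigwedge^3V\oplus\mathbf S_{(2,1)}V$ and not in the line $\bigwedge^3V$, so it occurs in $\mathbf S_{(2,1)}V$.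
\end{proof}

The objects of the general proof can all be computed here. For $a,b\in\{1,2,4\}$, the sum $a+b$ lies in $\{1,2,4\}$ only if $a=b$. So the equivariant maps $\mu\colon V\otimes V\to V$ and $\delta\colon V\to V\otimes V$ with $\mu\delta=1$ are, up to scaling,
\[
e_ae_a=e_{2a},\qquad e_ae_b=0\ \ (a\neq b),\qquad\delta(e_a)=e_{4a}\otimes e_{4a}.
\]
The product is commutative and not associative: $(e_1e_1)e_2=e_4$, while $e_1(e_1e_2)=0$. The three trilinear maps $x(yz)$, $(xz)y$, $(xy)z$ are nonzero on disjoint sets of basis vectors, so they span the permutation representation $\mathrm{triv}\oplus\mathrm{std}$ of $S_3$. By (S1), the copy of $\mathrm{std}$ is the failure of (iii).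

Next let $h=(1\otimes\mu)(\delta\otimes1)$, an endomorphism of $V\otimes V$. It sends $e_a\otimes e_{4a}$ to $e_{4a}\otimes e_a$ and kills the other basis vectors, so $\mu h=0$. We turn $h$ into an operator $\hat h$ on $V\otimes V^*=\operatorname{End}_k(V)$ by letting $\hat h(x\otimes\xi)$ be the linear map $y\mapsto(1\otimes\xi)h(x\otimes y)$. Then $\hat h(e_a\otimes e_a^*)=e_{4a}\otimes e_{4a}^*$ and $\hat h(e_a\otimes e_b^*)=0$ for $a\neq b$. So $\hat h$ vanishes on $V\oplus V^*$ and acts on the three characters by $1,\zeta,\zeta^2$, with $\zeta$ a primitive cube root of unity. In particular $\operatorname{Tr}(\hat h^2)=1+\zeta^2+\zeta^4=0$, and $\hat h$ separates the two nontrivial characters, which are dual to each other. Section~\ref{sec:constants} shows that these features persist in general.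

\subsection{Totally ordered sets}\label{sec:ordered}

Let $S$ be a finite totally ordered set. The partition of $S\times S$ into the diagonal, $\{a<b\}$ and $\{a>b\}$ has the shape of the decomposition $X\otimes X\cong X\oplus\bigwedge^2X\oplus\bigwedge^2X$ given by (i). On the space of functions $S^3\to k$, let $h_{ij}$ and $p_{ij}$ be multiplication by the indicator functions of $\{a_i\le a_j\}$ and $\{a_i=a_j\}$. The $h_{ij}$ are commuting idempotents, $h_{ij}+h_{ji}=1+p_{ij}$ because the order is total, and $h_{13}h_{12}h_{23}=h_{12}h_{23}$ because it is transitive. Let $U$ be a space of functions that vanish on all diagonals, stable under $S_3$ and under the $h_{ij}$. Then $U$ is the direct sum of six subspaces, consisting of the functions supported on the six chambers $\{a_i<a_j<a_l\}$, and $S_3$ permutes these transitively. So $6$ divides $\dim U$. The argument uses only the relations.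

\begin{lemma}\label{lem:six}
Let $U$ be a finite-dimensional representation of $S_3$ with operators $h_{ij}$, for $i\neq j$ in $\{1,2,3\}$, such that
\begin{itemize}
\item[(O1)] $\pi h_{ij}\pi^{-1}=h_{\pi(i)\pi(j)}$ for $\pi\in S_3$;
\item[(O2)] the $h_{ij}$ are pairwise commuting idempotents;
\item[(O3)] $h_{ij}+h_{ji}=1$;
\item[(O4)] $h_{13}h_{12}h_{23}=h_{12}h_{23}$.
\end{itemize}
Then $6$ divides $\dim U$.
\end{lemma}

\begin{proof}
A tournament on $\{1,2,3\}$ is a choice, for each pair $\{i,j\}$, of one of the arrows $i\to j$, $j\to i$. There are eight: two cycles and six linear orders. For a tournament $\theta$, let $U_\theta$ be the set of $u$ with $h_{ij}u=u$ whenever $i\to j$ in $\theta$; then $h_{ji}u=0$ by (O3). The $U_\theta$ are the joint eigenspaces of the commuting idempotents $h_{12},h_{13},h_{23}$, so $U=\bigoplus_\theta U_\theta$, and $\pi U_\theta=U_{\pi\theta}$ by (O1). If $\theta$ is the cycle $1\to2\to3\to1$ and $u\in U_\theta$, then $u=h_{12}h_{23}u=h_{13}h_{12}h_{23}u=h_{13}u=0$ by (O4). The other cycle is $(12)\theta$, so it contributes nothing either. The six linear orders form one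 $S_3$-orbit, so the remaining six summands have equal dimension.
\end{proof}

Transitivity cannot be dropped. On $U=\mathrm{std}$, let $h_{12}=h_{23}=h_{31}$ be the projector onto one eigenline of the $3$-cycles and $h_{21}=h_{32}=h_{13}$ the projector onto the other. Transpositions exchange the two lines, so (O1)--(O3) hold with $\dim U=2$.

\section{The tensor square of $X$}\label{sec:square}

From now on $X$ is an object of a semisimple pre-Tannakian category $\mathcal C$ that satisfies (i) and (ii). We write $A=\bigwedge^2X$, $d=\dim X$ and $\tau=c_{X,X}$.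

\begin{lemma}\label{lem:decomp}
We have $\mathrm{Sym}^2X\cong X\oplus A$ and $X\otimes X\cong X\oplus A\oplus A$. The objects $\mathbf 1,X,X^*$ are pairwise non-isomorphic, $A\not\cong\mathbf 1$, $A\not\cong X$, and
\begin{equation}\label{eq:XXdual}
X\otimes X^*\cong\mathbf 1\oplus X\oplus X^*\oplus B\oplus B'
\end{equation}
with five pairwise non-isomorphic simple summands. The set $\{B,B'\}$ is stable under duality, and $d\neq0,1$. In particular $\operatorname{Hom}(X,\mathbf 1)=0$ and $\operatorname{Hom}(X\otimes X,\mathbf 1)=0$.
\end{lemma}

\begin{proof}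
The first sentence is (i). Since $\bigwedge^2\mathbf 1=0$ is not simple, $X\not\cong\mathbf 1$. The multiplicity of $\mathbf 1$ in $X\otimes X$ is $\dim\operatorname{Hom}(X^*,X)\le1$, whereas $A$ occurs at least twice, so $A\not\cong\mathbf 1$. Hence $\mathbf 1$ does not occur in $X\otimes X$, and $X\not\cong X^*$.

Rigidity gives $\operatorname{End}(X\otimes X^*)\cong\operatorname{End}(X\otimes X)$ and $\operatorname{Hom}(X,X\otimes X^*)\cong\operatorname{Hom}(X\otimes X,X)$ as vector spaces. Since $X\otimes X^*$ is self-dual, $X$ and $X^*$ have the same multiplicity in it. If $A\cong X$, this multiplicity is $3$, so $\dim\operatorname{End}(X\otimes X^*)\ge9+9$, while $\dim\operatorname{End}(X\otimes X)=9$. Therefore $A\not\cong X$. Now $\dim\operatorname{End}(X\otimes X^*)=1+4=5$ is the sum of the squares of the multiplicities, and $\mathbf 1,X,X^*$ each occur once. The remaining squares add up to $2$, which gives \eqref{eq:XXdual}, and self-duality shows that $\{B,B'\}$ is stable under duality. Finally $d\neq0$ and $d(d-1)/2=\dim A\neq0$ because $X$ and $A$ are simple.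
\end{proof}

The spaces $\operatorname{Hom}(X\otimes X,X)$ and $\operatorname{Hom}(X,X\otimes X)$ are lines. Choose generators $\mu$ and $\delta$, normalized by $\mu\delta=1$, which is possible by \eqref{eq:pairing}. Since $X$ does not occur in $\bigwedge^2X$, we have $\mu(1-\tau)=0$ and $(1-\tau)\delta=0$: the multiplication $\mu$ is commutative and the comultiplication $\delta$ is cocommutative.

\subsection*{Element notation}
We write morphisms built from $\mu$, $\delta$, symmetries and evaluations as formulas in formal variables:
\[
\mu(x\otimes y)=xy,\quad\delta(x)=x_1\otimes x_2,\quad(\delta\otimes1)\delta(x)=x_{11}\otimes x_{12}\otimes x_2,\quad(1\otimes\delta)\delta(x)=x_1\otimes x_{21}\otimes x_{22}.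
\]
A formula in which every variable is used once in each term describes a unique morphism; for example $x\otimes y\mapsto x_1y_1\otimes x_2y_2$ is $(\mu\otimes\mu)(1\otimes\tau\otimes1)(\delta\otimes\delta)$. An identity of formulas may be applied to part of a larger formula, since this amounts to tensoring with identities and composing. The basic rules are $xy=yx$, $x_1\otimes x_2=x_2\otimes x_1$ and $x_1x_2=x$. Associativity and coassociativity are not assumed.

\begin{lemma}\label{lem:mult}
If \textup{(iii)} fails, then $A$ is isomorphic to one of $X^*,B,B'$, and $\operatorname{Hom}(X^{\otimes3},X)$ and $\operatorname{Hom}(X,X^{\otimes3})$ are both isomorphic to $\mathrm{triv}\oplus\mathrm{std}$. If \textup{(iii)} holds, neither space contains $\mathrm{std}$.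
\end{lemma}

\begin{proof}
Let $t,s,m$ be the multiplicities of $X$ in $\mathrm{Sym}^3X$, $\mathbf S_{(2,1)}X$, $\bigwedge^3X$. By (S2) and \eqref{eq:XXdual},
\[
s+m=\dim\operatorname{Hom}(X\otimes A,X)=\dim\operatorname{Hom}(A,X\otimes X^*)\le1,
\]
and $t+s=\dim\operatorname{Hom}(X\otimes(X\oplus A),X)=1+(s+m)$. If (iii) fails, then $s\geq1$, so $s=1$, $m=0$, $t=1$, and $A$ is a summand of $X\otimes X^*$ other than $\mathbf 1$ and $X$. If (iii) holds, $s=0$. Now use (S1).
\end{proof}

\section{Structure constants}\label{sec:constants}

The algebra $E=\operatorname{End}(X\otimes X)$ has dimension $5$. It contains $1$, $\tau$ and the projector $p=\delta\mu$ onto the summand $X$. The other way to compose $\mu$ and $\delta$ gives $h=(1\otimes\mu)(\delta\otimes1)$ and its companions: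
\[
\begin{aligned}
h(x\otimes y)&=x_1\otimes x_2y, &\qquad \tau h(x\otimes y)&=yx_1\otimes x_2,\\
h'(x\otimes y)&=xy_1\otimes y_2, &\qquad h\tau(x\otimes y)&=y_1\otimes y_2x,
\end{aligned}
\]
where $h'=\tau h\tau$. These seven elements of $E$ must satisfy linear relations, and our aim is to compute the coefficients in terms of $d$. The element $(1-\tau)h(1-\tau)$ lies in $\operatorname{End}(\bigwedge^2X)$, which is spanned by $1-\tau$, and $(1+\tau)h(1+\tau)$ lies in $\operatorname{End}(\mathrm{Sym}^2X)$, which is spanned by $1+\tau$ and $p$. So there are $\lambda,\rho,\sigma\in k$ with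
\begin{align}
h-\tau h-h\tau+h'&=2\lambda(1-\tau),\label{eq:minus}\\
h+\tau h+h\tau+h'&=2\rho(1+\tau)+4\sigma p.\label{eq:plus}
\end{align}
There is also $\kappa\in k$ with $\mu h=\kappa\mu$. As $\mu\tau=\mu$, the maps $\mu\tau h$, $\mu h\tau$, $\mu h'$ equal $\kappa\mu$ as well, and applying $\mu$ to \eqref{eq:plus} gives $\kappa=\rho+\sigma$. The map $h\delta$ is a multiple of $\delta$, and applying $\mu$ shows that $h\delta=\kappa\delta$; then $h'\delta=\tau h\tau\delta=\kappa\delta$. In formulas,
\begin{equation}\label{eq:kappa}
x_1(x_2y)=\kappa\,xy=(xy_1)y_2,\qquad x_{11}\otimes x_{12}x_2=\kappa\,x_1\otimes x_2=x_1x_{21}\otimes x_{22}.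
\end{equation}
If $\mu$ were associative, we would have $\kappa=1$. In Section~\ref{sec:example} we found $\kappa=0$.

\subsection*{Traces on $X\otimes X$}
We have $\operatorname{Tr}1=d^2$, $\operatorname{Tr}\tau=d$ and $\operatorname{Tr}p=\operatorname{Tr}\mu\delta=d$. Take partial traces over the last factor. From $\tau h=(\mu\otimes1)(1\otimes\tau)(\delta\otimes1)$ we get $\operatorname{tr}_X(\tau h)=\mu\delta=1$, so $\operatorname{Tr}\tau h=\operatorname{Tr}h\tau=d$. From the definition of $h$ we get $\operatorname{tr}_Xh=(1\otimes\operatorname{tr}_X\mu)\delta=0$, since $\operatorname{tr}_X\mu\in\operatorname{Hom}(X,\mathbf 1)=0$; so $\operatorname{Tr}h=\operatorname{Tr}h'=0$. Taking traces in \eqref{eq:minus} and \eqref{eq:plus} gives $-2d=2\lambda(d^2-d)$ and $2d=2\rho(d^2+d)+4\sigma d$, that is,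
\begin{equation}\label{eq:traces}
\lambda(d-1)=-1,\qquad\rho(d+1)+2\sigma=1.
\end{equation}

\subsection*{Rotation to $X\otimes X^*$}
One equation is still missing to determine $\kappa,\rho,\sigma$. To find it we transport \eqref{eq:minus} to $P=X\otimes X^*$, where by \eqref{eq:XXdual} every endomorphism is diagonal: $\operatorname{End}(P)=\bigoplus_Sk\,e_S$, with $e_S$ the projector onto $S\in\{\mathbf 1,X,X^*,B,B'\}$. We regard $M=x\otimes\xi$ as the formal endomorphism $y\mapsto\langle\xi,y\rangle x$ of $X$. For $F\in E$, let $\hat F(x\otimes\xi)$ be the formal endomorphism $y\mapsto(1\otimes\xi)F(x\otimes y)$. The map $F\mapsto\hat F$ is the linear isomorphism $E\to\operatorname{End}(P)$ given by rigidity in the second factor. It is not multiplicative, but $\operatorname{Tr}\hat F=\operatorname{Tr}F$, since both traces join each output of $F$ to the input in the same slot.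

The form $\beta(M,N)=\operatorname{tr}(NM)$, that is $\beta(x\otimes\xi,u\otimes\xi')=\langle\xi,u\rangle\langle\xi',x\rangle$, induces an isomorphism $P\cong P^*$. For $M=x\otimes\xi$ and $N=u\otimes\xi'$,
\[
\beta(\hat F(M),N)=(\xi'\otimes\xi)F(x\otimes u)=(\xi\otimes\xi')\,\tau F\tau(u\otimes x)=\beta(M,\widehat{\tau F\tau}(N)).
\]
So $\hat F$ and $\widehat{\tau F\tau}$ are adjoint. The transpose of $e_S$ is the projector of $P^*$ onto $S^*$, so the adjoint of $e_S$ is $e_{S^*}$. Writing $\hat h=\sum_S\alpha_Se_S$, we obtain $\widehat{h'}=\sum_S\alpha_{S^*}e_S$. Let $L_z$ be the formal endomorphism $y\mapsto zy$; the morphism $z\mapsto L_z$ is a nonzero map $X\to P$, so its image is the summand $X$.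

\begin{lemma}\label{lem:hat}
We have $\hat1=1$, $\hat\tau=d\,e_{\mathbf 1}$, $\widehat{\tau h}=e_X$, $\widehat{h\tau}=e_{X^*}$, $\alpha_X=\alpha_{X^*}=\kappa$, and $\operatorname{Tr}(\hat h^2)=0$.
\end{lemma}

\begin{proof}
The first equality is the definition. An endomorphism of $P$ that factors through a simple summand $S$ is a multiple of $e_S$, and the multiple is determined by the trace, since $\operatorname{Tr}e_S=\dim S\neq0$. The operator $\hat\tau(x\otimes\xi)=\langle\xi,x\rangle\,\mathrm{id}$ factors through $\mathbf 1$ and has trace $d$. The operator $\widehat{\tau h}(x\otimes\xi)=L_z$ with $z=\langle\xi,x_2\rangle x_1$ factors through $X$ and has trace $d=\dim X$. Its adjoint is $\widehat{h\tau}$, because $h\tau=\tau(\tau h)\tau$.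

For $M=x\otimes\xi$, the endomorphism $\widehat{h'}(M)$ is $y\mapsto\langle\xi,y_2\rangle xy_1=M(y_1)y_2$, by commutativity and cocommutativity. For $M=L_z$ this is $(zy_1)y_2=\kappa\,zy$ by \eqref{eq:kappa}. The summand $X^*$ of $P$ is the image of the nonzero map that sends $\xi$ to $M_\xi\colon y\mapsto\langle\xi,y_1\rangle y_2$, and $M_\xi(y_1)y_2=\langle\xi,y_{11}\rangle y_{12}y_2=\kappa\,M_\xi(y)$ by \eqref{eq:kappa}. So $\widehat{h'}$ acts by $\kappa$ on $X$ and on $X^*$.

Let $\nu\colon X\otimes X^*\to X^*$ be $u\otimes\xi\mapsto\xi L_u$. Then $\hat h(x\otimes\xi)=x_1\otimes\nu(x_2\otimes\xi)$, and so $\hat h^2(x\otimes\xi)=x_{11}\otimes\nu(x_{12}\otimes\nu(x_2\otimes\xi))$. The partial trace over $X^*$ is $\bigl(1\otimes\operatorname{tr}_{X^*}(\nu(1\otimes\nu))\bigr)(\delta\otimes1)\delta$, and $\operatorname{tr}_{X^*}(\nu(1\otimes\nu))\in\operatorname{Hom}(X\otimes X,\mathbf 1)=0$.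
\end{proof}

By Lemma~\ref{lem:hat}, relation \eqref{eq:minus} becomes $\hat h+\widehat{h'}=e_X+e_{X^*}+2\lambda(1-d\,e_{\mathbf 1})$. The coefficients of $e_X$, $e_{\mathbf 1}$ and $e_S$ for $S=B,B'$ give $2\kappa=1+2\lambda$, $2\alpha_{\mathbf 1}=2\lambda(1-d)$ and $\alpha_S+\alpha_{S^*}=2\lambda$. With \eqref{eq:traces},
\begin{equation}\label{eq:constants}
\lambda=\frac{-1}{d-1},\qquad\kappa=\frac{d-3}{2(d-1)},\qquad\alpha_{\mathbf 1}=1,\qquad\alpha_S+\alpha_{S^*}=2\lambda\quad(S=B,B').
\end{equation}
For $d=3$ this gives $\kappa=0$ and $2\lambda=-1=\zeta+\zeta^2$, as in Section~\ref{sec:example}.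

\begin{lemma}\label{lem:B}
We have $B'\cong B^*$ and $\dim B=\dim B^*=(d^2-2d-1)/2$.
\end{lemma}

\begin{proof}
By \eqref{eq:XXdual}, $\dim B+\dim B'=d^2-2d-1$, so it suffices to show $B'\cong B^*$. Otherwise $B$ and $B'$ are both self-dual, and $\alpha_B=\alpha_{B'}=\lambda$ by \eqref{eq:constants}. Then $0=\operatorname{Tr}(\hat h^2)=\sum_S\alpha_S^2\dim S=1+2d\kappa^2+\lambda^2(d^2-2d-1)$. Multiplying by $(d-1)^2$ gives
\[
0=(d-1)^2+\frac{d(d-3)^2}2+d^2-2d-1=\frac{d^3-2d^2+d}2=\frac{d(d-1)^2}2,
\]
which contradicts $d\neq0,1$.
\end{proof}

\subsection*{Triple products}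
To link $\kappa$ with condition (iii) we pass to $X^{\otimes3}$. Let
\[
\begin{aligned}
T_1&=x(yz), &\quad T_2&=(xz)y, &\quad T_3&=(xy)z,\\
T_1^*&=x_1\otimes x_{21}\otimes x_{22}, &\quad T_2^*&=x_{11}\otimes x_2\otimes x_{12}, &\quad T_3^*&=x_{11}\otimes x_{12}\otimes x_2.
\end{aligned}
\]
In $T_i\in\operatorname{Hom}(X^{\otimes3},X)$ slot $i$ is multiplied last, and in $T_i^*\in\operatorname{Hom}(X,X^{\otimes3})$ slot $i$ is split off first. The group $S_3$ acts by $T\mapsto T\pi^{-1}$ and $\psi\mapsto\pi\psi$, the pairing \eqref{eq:pairing} is invariant, and by (co)commutativity $\pi$ sends $T_i$ to $T_{\pi(i)}$ and $T_i^*$ to $T_{\pi(i)}^*$. The map $\mu$ is associative if and only if $T_1=T_2=T_3$, since $T_1=T_3$ implies $T_1=T_2$ by applying $(23)$; the same holds for $\delta$ and the $T^*_i$.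

\begin{lemma}\label{lem:triple}
We have $T_iT_i^*=1$, and $T_iT_j^*=\kappa$ for $i\neq j$. The map $\mathrm{std}\to\operatorname{Hom}(X^{\otimes3},X)$, $c\mapsto\sum c_iT_i$, is injective if $\mu$ is not associative and zero otherwise. The map $\mathrm{std}\to\operatorname{Hom}(X,X^{\otimes3})$, $c\mapsto\sum c_iT_i^*$, is injective if $\delta$ is not coassociative and zero otherwise.
\end{lemma}

\begin{proof}
We compute $T_3T_3^*(x)=(x_{11}x_{12})x_2=x_1x_2=x$ and $T_1T_3^*(x)=x_{11}(x_{12}x_2)=\kappa\,x_1x_2=\kappa x$ by \eqref{eq:kappa}. The other cases follow, as $S_3$ is transitive on indices and on ordered pairs of distinct indices. The two maps are $S_3$-equivariant, $\mathrm{std}$ is irreducible, and it is spanned by the differences of standard basis vectors.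
\end{proof}

\begin{proposition}\label{prop:cases}
\begin{itemize}
\item[(1)] If \textup{(iii)} holds, then $d=-1$.
\item[(2)] If $A\cong X^*$, then $d=3$ and $\dim B=1$.
\item[(3)] If \textup{(iii)} fails and $A\not\cong X^*$, then $d=-1$.
\end{itemize}
\end{proposition}

\begin{proof}
(1) By Lemmas~\ref{lem:mult} and~\ref{lem:triple}, $T_1=T_3$, so $\kappa=T_1T_3^*=T_3T_3^*=1$. Then \eqref{eq:constants} reads $d-3=2d-2$. (2) We have $d(d-1)/2=d$ with $d\ne0$, and Lemma~\ref{lem:B} gives $\dim B=(9-6-1)/2$. (3) By Lemmas~\ref{lem:mult} and~\ref{lem:B}, $A$ is $B$ or $B^*$, so $d^2-d=d^2-2d-1$.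
\end{proof}

In case (3) the trace identities give no contradiction. For $d=-1$ they ask for $\alpha_B+\alpha_{B^*}=1$ and $1-2+\alpha_B^2+\alpha_{B^*}^2=0$, which is solved by $\{\alpha_B,\alpha_{B^*}\}=\{0,1\}$.

\section{Dimension $-1$: a hidden order}\label{sec:order}

\begin{proposition}\label{prop:minusone}
If $d=-1$, then \textup{(iii)} holds.
\end{proposition}

Assume $d=-1$ and that (iii) fails; we seek a contradiction. By \eqref{eq:traces}, \eqref{eq:constants} and $\kappa=\rho+\sigma$, we have $\kappa=1$ and $\lambda=\sigma=\rho=\frac12$. Adding and subtracting \eqref{eq:minus} and \eqref{eq:plus} gives $h+h'=1+p$ and $\tau h+h\tau=\tau+p$. In formulas, together with \eqref{eq:kappa},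
\begin{align}
\delta(xy)&=x_1\otimes x_2y+xy_1\otimes y_2-x\otimes y,\label{eq:leib}\\
\delta(xy)&=yx_1\otimes x_2+y_1\otimes y_2x-y\otimes x,\label{eq:leib2}\\
x_{11}\otimes x_{12}x_2&=x_1\otimes x_2=x_1x_{21}\otimes x_{22}.\label{eq:kappa1}
\end{align}
The relation $h+h'=1+p$ is the one satisfied in Section~\ref{sec:ordered} by the indicator functions of $\{a\le b\}$, $\{a\ge b\}$ and $\{a=b\}$. This suggests letting $h$ act on pairs of slots of $X^{\otimes3}$ and applying Lemma~\ref{lem:six}. For this we need $h^2=h$, which requires associativity; commutation, which requires coassociativity; and transitivity, which requires that $\delta$ be multiplicative. Since (iii) fails, none of these comes for free from Lemma~\ref{lem:triple}, and Steps 1--3 establish them.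

\subsection*{Step 1: we may assume that $\mu$ is associative}
As $\kappa=1$, Lemma~\ref{lem:triple} gives $(T_i-T_j)T_l^*=0$ for all $i,j,l$. Suppose $\mu$ is not associative. By Lemmas~\ref{lem:mult} and~\ref{lem:triple}, the differences $T_i-T_j$ span the summand $\mathrm{std}$ of $\operatorname{Hom}(X^{\otimes3},X)$. Its annihilator in $\operatorname{Hom}(X,X^{\otimes3})$ is a line, because the pairing is perfect, and contains the invariant line, because $\mathrm{std}$ has no nonzero invariant linear form. So every $T_l^*$ is $S_3$-invariant, and $\delta$ is coassociative. In that case replace $X$ by $X^*$, with the transpose of $\delta$ as multiplication and the transpose of $\mu$ as comultiplication. By (S3), $X^*$ satisfies (i) and (ii) and fails (iii); it has dimension $-1$, and its multiplication is associative.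

From now on $\mu$ is associative, we omit brackets in products, and $T=T_1=T_2=T_3$. Let $U$ be the summand $\mathrm{std}$ of $\operatorname{Hom}(X,X^{\otimes3})$. The linear form $\psi\mapsto T\psi$ is invariant, so it vanishes on $U$, and it is nonzero since $TT_1^*=1$. Comparing dimensions,
\begin{equation}\label{eq:U}
U=\{\psi\in\operatorname{Hom}(X,X^{\otimes3}):T\psi=0\},\qquad\dim U=2.
\end{equation}

\subsection*{Step 2: $\delta$ is coassociative}
Let $D=T_3^*-T_1^*=(\delta\otimes1)\delta-(1\otimes\delta)\delta$, which lies in $U$ because $TD=1-1$. Identity \eqref{eq:leib} is a Leibniz rule for $\delta$ up to a correction term, and the correction cancels in $D$. Indeed, applying \eqref{eq:leib} twice,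
\begin{align*}
(\delta\otimes1)\delta(xy)&=x_{11}\otimes x_{12}\otimes x_2y+\delta(xy_1)\otimes y_2-x_1\otimes x_2\otimes y\\
&=x_{11}\otimes x_{12}\otimes x_2y+x_1\otimes x_2y_1\otimes y_2+xy_{11}\otimes y_{12}\otimes y_2\\
&\qquad-x\otimes y_1\otimes y_2-x_1\otimes x_2\otimes y,\\
(1\otimes\delta)\delta(xy)&=x_1\otimes\delta(x_2y)+xy_1\otimes y_{21}\otimes y_{22}-x\otimes y_1\otimes y_2\\
&=x_1\otimes x_{21}\otimes x_{22}y+x_1\otimes x_2y_1\otimes y_2-x_1\otimes x_2\otimes y\\
&\qquad+xy_1\otimes y_{21}\otimes y_{22}-x\otimes y_1\otimes y_2.
\end{align*}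
Subtracting, $D(xy)$ is the sum of $D(x)$ with its third slot multiplied by $y$ and of $D(y)$ with its first slot multiplied by $x$. To turn this into an equation in $U$, precompose with $\delta$. For $\psi\in\operatorname{Hom}(X,X^{\otimes3})$, let $(P_i\psi)(x)$ be $\psi(x_2)$ with slot $i$ multiplied by $x_1$. Since $\mu\delta=1$ and $\delta$ is cocommutative, we obtain
\begin{equation}\label{eq:D}
D=P_1D+P_3D.
\end{equation}
The operators $P_i$ have three properties. First, $\pi P_i\pi^{-1}=P_{\pi(i)}$. Second, $P_i^2=P_i$: by associativity $(P_i^2\psi)(x)$ is $\psi(x_{22})$ with slot $i$ multiplied by $x_1x_{21}$, and $x_1x_{21}\otimes x_{22}=x_1\otimes x_2$ by \eqref{eq:kappa1}. Third, $P_iU\subset U$, because $T(P_i\psi)(x)=x_1\cdot T\psi(x_2)$ by associativity and commutativity.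

Suppose $D\neq0$. By Lemma~\ref{lem:triple}, $c\mapsto\sum c_iT_i^*$ identifies $\mathrm{std}$ with $U$, and $D=(-1,0,1)$. The operator $P_1$ commutes with $(23)$, so it preserves the two eigenlines of $(23)$, spanned by $u=(2,-1,-1)$ and $w=(0,1,-1)$. It acts on them by scalars $\varepsilon_+,\varepsilon_-\in\{0,1\}$. From $D=-\frac12u-\frac12w$ we get
\[
P_1D=\Bigl(-\varepsilon_+,\ \frac{\varepsilon_+-\varepsilon_-}2,\ \frac{\varepsilon_++\varepsilon_-}2\Bigr).
\]
Since $P_3=(13)P_1(13)$ and $(13)D=-D$, we have $P_3D=-(13)P_1D$, whose first coordinate is $-\frac{\varepsilon_++\varepsilon_-}2$. The first coordinate of \eqref{eq:D} gives $3\varepsilon_++\varepsilon_-=2$ in $k$. The left side is $0,1,3$ or $4$, which differs from $2$ by $\pm1$ or $\pm2$, so this is impossible for $\operatorname{char}k\neq2$. Hence $D=0$, and $T_1^*=T_2^*=T_3^*$.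

\subsection*{Step 3: $\delta$ is multiplicative}
We claim that
\begin{equation}\label{eq:bialg}
\delta(xy)=x_1y_1\otimes x_2y_2.
\end{equation}
Let $\Phi(x\otimes y)$ be obtained from $\delta(xy_1)$ by multiplying the second slot by $y_2$. We expand $\delta(xy_1)$ in two ways. By \eqref{eq:leib2} and then \eqref{eq:kappa1},
\[
\Phi(x\otimes y)=y_1x_1\otimes x_2y_2+y_{11}\otimes y_{12}y_2x-y_1\otimes y_2x=x_1y_1\otimes x_2y_2.
\]
By \eqref{eq:leib}, then $y_1y_2=y$ and \eqref{eq:kappa1}, and then \eqref{eq:leib} again,
\[
\Phi(x\otimes y)=x_1\otimes x_2y_1y_2+xy_{11}\otimes y_{12}y_2-x\otimes y_1y_2=x_1\otimes x_2y+xy_1\otimes y_2-x\otimes y=\delta(xy).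
\]

\subsection*{Step 4: the order relations on $U$}
For $i\neq j$, let $h_{ij}\in\operatorname{End}(X^{\otimes3})$ replace the entry $u$ of slot $i$ by $u_1$ and multiply slot $j$ by $u_2$. Thus $h_{12}=h\otimes1$, $h_{21}=h'\otimes1$, and (O1) holds. We have $Th_{12}(u\otimes v\otimes w)=u_1u_2vw=uvw$, so $Th_{ij}=T$ for all $i\ne j$ by (O1), and the $h_{ij}$ act on $U$ by postcomposition, by \eqref{eq:U}. The following fact plays the role of vanishing on the diagonals:
\begin{equation}\label{eq:diag}
\text{for $\psi\in U$, multiplying any two slots of $\psi$ gives $0$.}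
\end{equation}
Indeed, the result lies in $\operatorname{Hom}(X,X\otimes X)$, so it equals $\gamma\delta$ with $\gamma\in k$, and applying $\mu$ gives $\gamma=T\psi=0$. We check the remaining hypotheses of Lemma~\ref{lem:six}; by (O1) one case of each suffices.

\emph{Relation} (O3). We have $h_{12}+h_{21}=1+\delta\mu\otimes1$, and $\delta\mu\otimes1$ kills $U$ by \eqref{eq:diag}.

\emph{Relation} (O2). By associativity and \eqref{eq:kappa1}, $h^2(x\otimes y)=x_{11}\otimes x_{12}x_2y=x_1\otimes x_2y$, so each $h_{ij}$ is idempotent. Next,
\[
h_{12}h_{13}(x\otimes y\otimes z)=x_{11}\otimes x_{12}y\otimes x_2z,\qquad h_{13}h_{12}(x\otimes y\otimes z)=x_{11}\otimes x_2y\otimes x_{12}z,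
\]
and these agree because $T_3^*=T_2^*$. So $h_{ij}$ commutes with $h_{il}$. Two distinct pairs in $\{1,2,3\}$ share an index $i$, and on $U$ we have $h_{ji}=1-h_{ij}$, so all the $h_{ij}$ commute on $U$.

\emph{Relation} (O4). We have $h_{12}h_{23}(u\otimes v\otimes w)=u_1\otimes u_2v_1\otimes v_2w$. Applying $h_{13}$ and using in turn $T_2^*=T_1^*$, \eqref{eq:bialg} and \eqref{eq:leib}, we get
\begin{align*}
h_{13}h_{12}h_{23}(u\otimes v\otimes w)&=u_{11}\otimes u_2v_1\otimes u_{12}v_2w=u_1\otimes u_{21}v_1\otimes u_{22}v_2w\\
&=u_1\otimes(u_2v)_1\otimes(u_2v)_2w\\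
&=u_1\otimes u_{21}\otimes u_{22}vw+u_1\otimes u_2v_1\otimes v_2w-u_1\otimes u_2\otimes vw.
\end{align*}
The first and third terms factor through $1\otimes\mu$, so they vanish on $U$ by \eqref{eq:diag}, and the second is $h_{12}h_{23}(u\otimes v\otimes w)$.

Lemma~\ref{lem:six} shows that $6$ divides $\dim U=2$. This contradiction proves Proposition~\ref{prop:minusone}. Since $-1\neq3$ in $k$, Propositions~\ref{prop:cases} and~\ref{prop:minusone} give the following.

\begin{corollary}\label{cor:dich}
If \textup{(iii)} holds, then $d=-1$ and $\bigwedge^4X\neq0$. If \textup{(iii)} fails, then $A\cong X^*$ and $d=3$.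
\end{corollary}

\begin{proof}
For $d=-1$ we have $\dim\bigwedge^4X=\binom{-1}4=1$ by (S4). If (iii) fails, then $d\neq-1$, so $A\cong X^*$ by Proposition~\ref{prop:cases}(3), and $d=3$ by part (2).
\end{proof}

\section{Dimension $3$: fusion rules and Theorem~\ref{thm:A}}\label{sec:three}

When $A\cong X^*$, the products of $X$ and $X^*$ are all known, and associativity of the ring $\mathrm K(\mathcal C)$ determines the products with $B$.

\begin{lemma}\label{lem:fusion}
If $A\cong X^*$, then $B\otimes X\cong X\cong B^*\otimes X$, $B\otimes X^*\cong X^*\cong B^*\otimes X^*$, $B\otimes B^*\cong\mathbf 1$ and $B\otimes B\cong B^*$.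
\end{lemma}

\begin{proof}
Let $\mathsf x,\mathsf y,\mathsf b,\mathsf c$ be the classes of $X,X^*,B,B^*$. Lemmas~\ref{lem:decomp} and~\ref{lem:B} give $\mathsf x^2=\mathsf x+2\mathsf y$, dually $\mathsf y^2=\mathsf y+2\mathsf x$, and $\mathsf x\mathsf y=1+\mathsf x+\mathsf y+\mathsf b+\mathsf c$. We compute $\mathsf x^2\mathsf y$ in two ways:
\[
(\mathsf x+2\mathsf y)\mathsf y=\mathsf x\mathsf y+2\mathsf y+4\mathsf x,\qquad\mathsf x(1+\mathsf x+\mathsf y+\mathsf b+\mathsf c)=2\mathsf x+2\mathsf y+\mathsf x\mathsf y+\mathsf x\mathsf b+\mathsf x\mathsf c.
\]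
So $\mathsf x\mathsf b+\mathsf x\mathsf c=2\mathsf x$. Both products are classes of nonzero objects, hence $\mathsf x\mathsf b=\mathsf x\mathsf c=\mathsf x$, and dually $\mathsf y\mathsf c=\mathsf y\mathsf b=\mathsf y$. Multiplying the formula for $\mathsf x\mathsf y$ by $\mathsf b$ gives $\mathsf x\mathsf y=\mathsf b+\mathsf x+\mathsf y+\mathsf b^2+\mathsf b\mathsf c$, so $\mathsf b^2+\mathsf b\mathsf c=1+\mathsf c$. Since $B\otimes B^*$ contains $\mathbf 1$ and $B\otimes B\neq0$, we get $\mathsf b\mathsf c=1$ and $\mathsf b^2=\mathsf c$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]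
By Corollary~\ref{cor:dich}, $A\cong X^*$ and $d=3$, and $\dim B=1$ by Proposition~\ref{prop:cases}. By (S2), $\bigwedge^3X$ is a summand of $X\otimes A\cong X\otimes X^*$, and it does not contain $X$, by Lemma~\ref{lem:mult} and (S1). So it is the sum of a subset of $\{\mathbf 1,X^*,B,B^*\}$, whose members have dimensions $1,3,1,1$, and $\dim\bigwedge^3X=\binom33=1$. The corresponding sum of integers lies between $0$ and $6$ and maps to $1$ in $k$. In characteristic $0$ or at least $7$ it equals $1$, so $\bigwedge^3X$ is $\mathbf 1$, $B$ or $B^*$. By Lemma~\ref{lem:fusion}, $\bigwedge^3X\otimes X\cong X$, so its summand $\bigwedge^4X$ is $0$ or $X$. As $\dim\bigwedge^4X=\binom34=0\neq3$, we conclude that $\bigwedge^4X=0$.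
\end{proof}

In characteristic $5$ the full sum $1+3+1+1=6$ also maps to $1$, so this argument does not apply. The next section covers that case.

\section{Reconstruction of the group}\label{sec:reconstruct}

Assume now that $A\cong X^*$ and that $X$ is generating. By Lemmas~\ref{lem:decomp} and~\ref{lem:fusion}, every tensor product of two objects among $\mathbf 1,B,B^*,X,X^*$ is a sum of such objects, so these five are all the simple objects of $\mathcal C$. The fusion rules are those of $\operatorname{Rep}G$, but fusion rules do not by themselves provide a group; we need a fiber functor, that is, an exact faithful $k$-linear symmetric tensor functor to finite-dimensional vector spaces. The example shows how to build one. There, $\mathbf 1\oplus B\oplus B^*$ is the algebra of functions on $G/\mu_7$, and $X$ splits into lines on restriction to $\mu_7$. So we make $\mathbf 1\oplus B\oplus B^*$ an algebra $R$, and use $R$-modules as a substitute for representations of $\mu_7$.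

An object $L$ is \emph{invertible} if $L\otimes L^*\cong\mathbf 1$. Then tensoring with $L$ is an equivalence, so $\operatorname{End}(L)=k$ and $L$ is simple. We write $L^i=L^{\otimes i}$.

\begin{lemma}\label{lem:algebra}
Let $L$ be an invertible object of a semisimple pre-Tannakian category, and suppose that the least $n\ge1$ with $L^n\cong\mathbf 1$ exists and is odd. Then $R_L=\bigoplus_{0\le i<n}L^i$ carries a commutative associative multiplication $m$ with unit $\mathbf 1=L^0$, whose components are isomorphisms $m_{i,j}\colon L^i\otimes L^j\to L^{i+j}$, indices being read modulo $n$.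
\end{lemma}

\begin{proof}
As $\operatorname{End}(L\otimes L)=k$, we have $c_{L,L}=q\cdot1$ with $q=\pm1$. The partial trace gives $1=q\dim L$, so $q^n=(\dim L)^n=1$, and $q=1$ because $n$ is odd and $\operatorname{char}k\neq2$. Thus $S_r$ acts trivially on $L^r$, and $c_{L^a,L^b}$ is the identity of $L^{a+b}$. Fix an isomorphism $\varphi\colon L^n\to\mathbf 1$. Naturality of the symmetry gives $1_{L^a}\otimes\varphi=(\varphi\otimes1_{L^a})c_{L^a,L^n}=\varphi\otimes1_{L^a}$. So applying $\varphi$ to any $n$ consecutive factors of $L^r$ gives the same map $L^r\to L^{r-n}$, and iterating gives a well-defined isomorphism $\varphi_r$ from $L^r$ to $L^{r'}$, with $r'\in[0,n)$ the residue of $r$. Put $m_{i,j}=\varphi_{i+j}$ for $0\le i,j<n$. Both triple products on $L^i\otimes L^j\otimes L^l$ equal $\varphi_{i+j+l}$, and $m$ is commutative because $c_{L^i,L^j}=1$.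
\end{proof}

By Lemma~\ref{lem:fusion}, $B$ is invertible of order $3$. Let $R=R_B=\mathbf 1\oplus B\oplus B^*$, and let $\mathcal D$ be the category of $R$-modules in $\mathcal C$. It is $k$-linear and abelian, with kernels and cokernels computed in $\mathcal C$, so its objects have finite length and its Hom spaces are finite-dimensional. It is symmetric monoidal under $\otimes_R$ with unit $R$. The functor $F=R\otimes-\colon\mathcal C\to\mathcal D$ is a symmetric tensor functor with $\operatorname{Hom}_{\mathcal D}(F(Y),M)=\operatorname{Hom}_{\mathcal C}(Y,M)$. It is exact, and it is faithful because $\mathbf 1$ is a summand of $R$.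

\begin{lemma}\label{lem:D}
The category $\mathcal D$ is semisimple and pre-Tannakian. We have $F(B)\cong F(B^*)\cong R$ and $F(X)\cong Y_1\oplus Y_2\oplus Y_3$, where $R$, the $Y_i$ and the $Y_i^*$ are seven pairwise non-isomorphic invertible objects, and these are all the simple objects of $\mathcal D$.
\end{lemma}

\begin{proof}
We first show that $R$ is separable; this is where $3\in k^\times$ is used. Let $t_i\colon\mathbf 1\to B^i\otimes B^{-i}$ be the inverse of $m_{i,-i}$, and let $e=\frac13\sum_it_i\colon\mathbf 1\to R\otimes R$, so that $me$ is the unit of $R$. Multiplying $e$ by $R$ on the left of the first factor or on the right of the second gives two maps $R\to R\otimes R$, and we claim that they agree. On $B^j$, their components in $B^{i+j}\otimes B^{-i}$ are $\frac13(m_{j,i}\otimes1)(1\otimes t_i)$ and $\frac13(1\otimes m_{-i-j,j})(t_{i+j}\otimes1)$, and by associativity both become $\frac13\cdot1_{B^j}$ after composing with the isomorphism $m_{i+j,-i}$. Hence, for a module $M$ with action $a\colon R\otimes M\to M$, the map $(1\otimes a)(e\otimes1)\colon M\to R\otimes M$ is $R$-linear and is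 a section of $a$. So every module is a summand of a free module $F(Y)$. Free modules are projective, since $\operatorname{Hom}_{\mathcal C}(Y,-)$ is exact, so every object of $\mathcal D$ is projective and $\mathcal D$ is semisimple. The module $F(Y)$ has dual $F(Y^*)$, and a summand of a dualizable object is dualizable, so $\mathcal D$ is rigid. Finally $\operatorname{End}_{\mathcal D}(R)=\operatorname{Hom}_{\mathcal C}(\mathbf 1,R)=k$.

Every simple module is a summand of $F(S)$ for a simple object $S$ of $\mathcal C$. Multiplication gives isomorphisms of modules $R\otimes B^i\to R$. By Lemma~\ref{lem:fusion}, $R\otimes X\cong X^{\oplus3}$ and $R\otimes X^*\cong(X^*)^{\oplus3}$ in $\mathcal C$. So $\operatorname{End}_{\mathcal D}(F(X))=\operatorname{Hom}_{\mathcal C}(X,X^{\oplus3})$ has dimension $3$, and $3=1+1+1$ is the only way to write it as a sum of squares of multiplicities. Thus $F(X)=Y_1\oplus Y_2\oplus Y_3$ and $F(X^*)=Y_1^*\oplus Y_2^*\oplus Y_3^*$ with distinct simple $Y_i$. The seven objects are distinct because $\operatorname{Hom}_{\mathcal D}(F(X),F(X^*))=\operatorname{Hom}_{\mathcal C}(X,(X^*)^{\oplus3})=0$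 and $\operatorname{Hom}_{\mathcal D}(R,F(X))=\operatorname{Hom}_{\mathcal C}(\mathbf 1,X^{\oplus3})=0$. By \eqref{eq:XXdual},
\[
\bigoplus_{i,j}Y_i\otimes_RY_j^*\cong F(X\otimes X^*)\cong R^{\oplus3}\oplus\bigoplus_iY_i\oplus\bigoplus_iY_i^*
\]
has length $9$. The nine products on the left are nonzero, so each is simple, and $Y_i\otimes_RY_i^*$, which contains $R$, equals $R$.
\end{proof}

The simple objects of $\mathcal D$ therefore form a group $\Gamma$ under $\otimes_R$, of order $1+3+3=7$, hence cyclic. Let $L$ be a generator and $R'=R_L$, an algebra in $\mathcal D$ that contains each simple object once.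

\begin{lemma}\label{lem:fiber}
The functor $\omega(M)=\operatorname{Hom}_{\mathcal D}(R,R'\otimes_RM)$ is a fiber functor on $\mathcal D$, and it sends each simple object to a line.
\end{lemma}

\begin{proof}
The object $R'\otimes_RL^i$ contains the unit once, in the summand $L^{-i}\otimes_RL^i$, so $\omega(L^i)$ is a line. An additive functor on a semisimple category is exact, and it is faithful if it kills no simple object. For $f\in\omega(M)$ and $f'\in\omega(N)$, let $J(f\otimes f')\in\omega(M\otimes_RN)$ be the composite of $f\otimes f'$, the symmetry $R'\otimes_RM\otimes_RR'\otimes_RN\to R'\otimes_RR'\otimes_RM\otimes_RN$, and the multiplication of $R'$. The maps $J$ are natural, compatible with associativity and unit because $R'$ is an associative unital algebra, and compatible with the symmetry because $R'$ is commutative. By additivity it suffices to show that $J$ is an isomorphism for $M=L^i$, $N=L^j$. Then nonzero $f,f'$ are isomorphisms onto $L^{-i}\otimes_RL^i$ and $L^{-j}\otimes_RL^j$, and $J(f\otimes f')\neq0$ because $m_{-i,-j}$ is an isomorphism. So $J$ is a nonzero map between lines.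
\end{proof}

No separability of $R'$ was needed, which is why characteristic $7$ is allowed. We now recall Tannakian reconstruction from~\cite{DM}. If $\omega$ is a fiber functor on a pre-Tannakian category, then $\omega$ induces an equivalence with $\operatorname{Rep}H$, where $H$ is the affine group scheme of tensor automorphisms of $\omega$ \cite[Thm.~2.11]{DM}; and $H$ is finite if every object is a subquotient of $M^{\oplus n}$, for some fixed object $M$ and varying $n$ \cite[Prop.~2.20]{DM}. A homomorphism $H'\to H$ is a closed immersion if every object of $\operatorname{Rep}H'$ is a subquotient of a restricted representation, and it is faithfully flat if restriction is fully faithful with image closed under subobjects \cite[Prop.~2.21]{DM}. A tensor functor compatible with fiber functors induces a homomorphism of the automorphism groups in the opposite direction, and becomes restriction along it. If $H$ is finite and $\operatorname{Rep}H$ is semisimple, then a simple $S$ occurs $\dim\omega(S)$ times in the regular representation $\mathcal O(H)$, so the order $|H|=\dim\mathcal O(H)$ is $\sum_S(\dim\omega(S))^2$.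 If moreover all simple representations are characters, forming a cyclic group of order $n$, then these $n$ linearly independent characters span $\mathcal O(H)$, so $\mathcal O(H)$ is their group algebra and $H\cong\mu_n$.

\begin{proposition}\label{prop:be}
If $A\cong X^*$ and $X$ is generating, then condition \textup{(e)} of Theorem~\ref{thm:B} holds.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:fiber} and the facts just recalled, $\mathcal D\simeq\operatorname{Rep}\mu_7$. The composite $\omega F$ is a fiber functor on $\mathcal C$ that sends $\mathbf 1,B,B^*$ to lines and $X,X^*$ to three-dimensional spaces. So $\mathcal C\simeq\operatorname{Rep}H$ with $H$ finite of order $1+1+1+9+9=21$. Every simple object of $\mathcal D$ is a summand of $F(\mathbf 1)$, $F(X)$ or $F(X^*)$, so $F$ corresponds to a closed immersion $\mu_7\to H$. The full subcategory of sums of $\mathbf 1,B,B^*$ is closed under tensor products, duals and subobjects. It is $\operatorname{Rep}\mu_3$, and $\mu_3\cong\mathbb Z/3$ as $\operatorname{char}k\neq3$, so we obtain a faithfully flat homomorphism $H\to\mathbb Z/3$. Orders are multiplicative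 in such extensions, so its kernel has order $7$. The kernel contains $\mu_7$, because $F(B)\cong R$ is the trivial representation, and hence equals $\mu_7$.

The extension $1\to\mu_7\to H\to\mathbb Z/3\to1$ splits. Indeed, $H(k)\to\mathbb Z/3$ is surjective, as $k$ is algebraically closed, with kernel $\mu_7(k)$ of order $7$ or $1$. So $H(k)$ has an element of order $3$, it maps to a generator of $\mathbb Z/3$, and it defines a section. Thus $H\cong\mu_7\rtimes\mathbb Z/3$. If the action were trivial, $H\cong\mu_7\times\mu_3$ would be diagonalizable and all its simple representations would be lines, whereas $X$ gives a simple representation on a three-dimensional space. So the action is faithful and $H\cong G$. By Section~\ref{sec:example}, $X$ corresponds to one of the two three-dimensional simple representations, and an automorphism of $G$ exchanges these.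
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Corollary~\ref{cor:dich} gives $\dim X\in\{-1,3\}$ and (a)$\Rightarrow$(b). It also shows that if (a) is false, then $d=-1\neq3$ and $\bigwedge^4X\neq0$, that is, (c)$\Rightarrow$(a) and (d)$\Rightarrow$(a). Proposition~\ref{prop:be} is (b)$\Rightarrow$(e), and Proposition~\ref{prop:example} shows that (e) implies (a), (c) and (d). The last assertion was noted in Section~\ref{sec:example}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{DM}
Deligne and Milne, \emph{Tannakian categories}.

\bibitem{SS}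
Andrew Snowden and Noah Snyder, \emph{A characterization of the Delannoy category by Adams operations}, arXiv:2511.05768 (2025).

\end{thebibliography}
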